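\title{The logarithm of normalized matching numbers: a proof of the Awesome conjecture}


\begin{abstract}
Let $M_j$ be the number of $j$-matchings of an idealized $r$-regular bipartite graph on $2n$ vertices with no closed loops, defined as the coefficient of $x^j$ in $e^{n\Phi_r(x)}$ for an explicit series $\Phi_r$. The normalized numbers $j!\,M_j/(nr)^j$ are series in $1/n$ whose coefficients are polynomials in $j$. We prove the Awesome conjecture: for these series, and for a family of perturbations of them, the coefficient of $n^{-h}$ in the logarithm has degree at most $h+1$ in $j$, and its $j^{h+1}$-coefficient is $\frac{1}{h(h+1)}(r^{-h}-2)$. The proof uses only formal power series and applies to $j!\,(nr)^{-j}[x^j]Ae^{n\Phi}$ for general $\Phi$ and $A$. It also gives the next order in closed form, a converse, and the sharpness of the range.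
\end{abstract}

\section{The conjecture}\label{sec:intro}

We write $[x^s]f$ for the coefficient of $x^s$ in a power series $f$, and $(j)_m=j(j-1)\cdots(j-m+1)$. If $G$ is a power series in $1/n$ whose coefficients are polynomials in $j$, then $[j^kn^{-h}]G$ is the coefficient of $j^kn^{-h}$ in $G$.

Fix an integer $r\ge2$. Let
\[
T_r(x)=\frac{2(r-1)}{r-2+r\sqrt{1-4(r-1)x}}=\sum_{s\ge0}u_sx^s=1+rx+r(2r-1)x^2+\cdots,
\]
where the square root has constant term $1$, and put
\begin{equation}\label{eq:Phir}
\Phi_r(x)=rx-\sum_{s\ge2}\frac{u_s}{s}(-x)^s,\qquad M_j=[x^j]\,e^{n\Phi_r(x)} .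
\end{equation}
Each $M_j$ is a polynomial in $n$. It is the number of $j$-matchings (sets of $j$ edges, no two with a common vertex) of an idealized $r$-regular bipartite graph on $2n$ vertices with no closed loops; we use this reading only as motivation. For example, $M_1=nr$ is the number of edges, and
\[
M_2=\frac{n^2r^2}{2}-\frac{nr(2r-1)}{2}=\binom{nr}{2}-2n\binom r2
\]
is the number of pairs of edges minus the number of pairs that meet at one of the $2n$ vertices. For $j\ge1$ define $a_h(r,j)$ by
\begin{equation}\label{eq:ah}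
1+\sum_{h=1}^{j-1}\frac{a_h(r,j)}{n^h}=\frac{j!}{n^jr^j}\,M_j .
\end{equation}
For fixed $h$, the numbers $a_h(r,j)$, $j\ge h+1$, are the values of a unique polynomial in $j$ (Lemma~\ref{lem:ident}), which we again call $a_h(r,j)$; we set $a_0=1$. The following statement is the Awesome conjecture, posed in \cite{Fed}.

\begin{theorem}\label{thm:awesome}
Let $z_i$ be positive integers and $c_i$ constants, with finitely many indices $i$, and let
\[
F=\sum_{s\ge0}\frac{a_s(r,j)}{n^s}+\sum_ic_i\,\frac{(j)_{z_i}}{n^{z_i}r^{z_i}}\sum_{s\ge0}\frac{a_s(r,j-z_i)}{n^s}.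
\]
Then for all integers $h\ge1$ and $k\ge h+2$,
\begin{equation}\label{eq:claims}
[j^kn^{-h}]\ln F=0,\qquad [j^{h+1}n^{-h}]\ln F=\frac{1}{(h+1)h}\Big(\frac1{r^h}-2\Big).
\end{equation}
\end{theorem}

\subsection*{What the normalization measures}
If a graph has $nr$ edges and $M_j$ matchings of size $j$, and we draw $j$ edges independently and uniformly, then $j!\,M_j/(nr)^j$ is the probability that they are distinct and pairwise disjoint. An edge of a simple $r$-regular graph conflicts with $2r-1$ edges, itself included, so to first order in $1/n$ the probability is $1-\binom j2\frac{2r-1}{nr}$; indeed $a_1=-\frac{2r-1}{2r}j(j-1)$ by \eqref{eq:first} below. We shall see that $a_h$ has degree exactly $2h$. The coefficient of $n^{-h}$ in the logarithm is a combination of products $a_{h_1}\cdots a_{h_t}$ with $h_1+\dots+h_t=h$, so the obvious bound for its degree is $2h$. The theorem says that everything above degree $h+1$ cancels. Since $j^{h+1}n^{-h}=n\,(j/n)^{h+1}$, this means that to leading order $\ln F$ is $n$ times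 a function of the density $j/n$.

\subsection*{Why one would guess the constant}
Give each of $n$ left and $n$ right vertices $r$ half-edges, and pair the $nr$ left half-edges with the $nr$ right ones by a uniformly random bijection. A $j$-matching is specified by $j$ disjoint pairs of vertices ($(n)_j^2/j!$ ways) and a half-edge at each of these vertices ($r^{2j}$ ways), and it is present with probability $1/(nr)_j$. So the expected number of $j$-matchings, multiplied by $j!/(nr)^j$, is
\begin{equation}\label{eq:E}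
E(j)=\Big(\frac{(n)_j}{n^j}\Big)^2\frac{(nr)^j}{(nr)_j}.
\end{equation}
Now $\ln\frac{(N)_j}{N^j}=\sum_{i<j}\ln\big(1-\frac iN\big)=-\sum_{h\ge1}\frac{S_h(j)}{hN^h}$, where $S_h(j)=\sum_{i=0}^{j-1}i^h$ is a polynomial of degree $h+1$ with leading coefficient $\frac1{h+1}$. Hence the coefficient of $n^{-h}$ in $\ln E$ is $\frac1h(r^{-h}-2)S_h(j)$, and $E$ satisfies \eqref{eq:claims}. This is only a guess for $F$, because $E(j)$ is not $j!\,M_j/(nr)^j$: at $j=2$ the latter is a polynomial in $1/n$, and $E(2)=(1-\frac1n)^2/(1-\frac1{nr})$ is not.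

\subsection*{The idea}
Let $F_1(j)=\sum_sa_s(r,j)n^{-s}$ be the unperturbed series. Then
\[
F/F_1=1+\sum_ic_i\,(j)_{z_i}(nr)^{-z_i}\,F_1(j-z_i)/F_1(j),
\]
so the effect of the $c_i$ is governed by ratios of consecutive values, and so is $\ln F_1$ itself, since $\ln F_1(j)-\ln F_1(j-1)$ is the logarithm of such a ratio. We show that the ratio $F(j-1)/F(j)$ satisfies a fixed-point equation in which every factor $j$ comes with a factor $1/n$. This makes the ratio a power series in $j/n$ and $1/n$, and the equation can then be solved order by order in $1/n$ at fixed $j/n$. Only the last step uses the form of $\Phi_r$.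

\section{The general setting and the general theorem}\label{sec:setting}

Everything below is an identity of formal power series over $\mathbb C$. Put $\varepsilon=1/n$ and $\mathcal A=\mathbb C[j][[\varepsilon]]$, the ring of power series in $\varepsilon$ whose coefficients are polynomials in $j$. It is a domain, and a series $\sum_sy_s$ in $\mathcal A$ converges if each power $\varepsilon^h$ occurs in finitely many $y_s$. For $y\in1+\varepsilon\mathcal A$ the series $y^{-1}=\sum_t(1-y)^t$ and $\ln y=-\sum_{t\ge1}(1-y)^t/t$ converge, and $\ln(yy')=\ln y+\ln y'$. An element of $\mathcal A$ can be evaluated at an integer $j$, coefficient by coefficient. Since a polynomial with infinitely many zeros vanishes, \emph{two elements of $\mathcal A$ that agree at all large integers $j$ are equal}.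

Let $r\ne0$ be a complex number, let $\Phi=\sum_{s\ge1}\varphi_sx^s\in x\mathbb C[[x]]$ with $\varphi_1=r$, and let $A=A(x,\varepsilon)\in\mathbb C[[x,\varepsilon]]$ with $A(0,\varepsilon)=1$. The series $Ae^{n\Phi}$ is a power series in $x$ whose coefficients are Laurent series in $\varepsilon$. For integers $j\ge0$ put
\begin{equation}\label{eq:F}
F(j)=\frac{j!}{(nr)^j}\,[x^j]\,A(x,\varepsilon)\,e^{n\Phi(x)} .
\end{equation}

\begin{lemma}\label{lem:poly}
Write $\Phi=rx+\psi$ and $Ae^{n\psi}=\sum_mb_mx^m$. Then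
\begin{equation}\label{eq:Fsum}
F=\sum_{m\ge0}b_m\,\varepsilon^m\,r^{-m}\,(j)_m
\end{equation}
converges in $\mathcal A$, lies in $1+\varepsilon\mathcal A$, and is the unique element of $\mathcal A$ whose value at each integer $j\ge0$ is \eqref{eq:F}. The coefficient of $\varepsilon^h$ comes only from the terms with $m\le2h$.
\end{lemma}

\begin{proof}
Since $\psi\in x^2\mathbb C[[x]]$, we have $\psi^k\in x^{2k}\mathbb C[[x]]$, so $[x^m]e^{n\psi}=\sum_kn^k[x^m]\psi^k/k!$ is a polynomial in $n$ of degree at most $m/2$. The coefficients $[x^i]A$ lie in $\mathbb C[[\varepsilon]]$. Hence $b_m\in n^{\lfloor m/2\rfloor}\mathbb C[[\varepsilon]]$, that is, $b_m\varepsilon^m\in\varepsilon^{\lceil m/2\rceil}\mathbb C[[\varepsilon]]$, and $b_0=A(0,\varepsilon)=1$. This gives convergence, the bound $m\le 2h$, and $F\in1+\varepsilon\mathcal A$. For $0\le m\le j$ we have $[x^j]x^me^{nrx}=(nr)^{j-m}/(j-m)!$, and multiplying by $j!/(nr)^j$ gives $(j)_m(nr)^{-m}$; for $m>j$ both expressions are $0$. So \eqref{eq:Fsum} takes the values \eqref{eq:F},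 and uniqueness is the principle stated above.
\end{proof}

The hypothesis $\varphi_1=r$ is needed here: for $\Phi=r'x$ and $A=1$, formula \eqref{eq:F} gives $(r'/r)^j$, which is a polynomial in $j$ only if $r'=r$. From now on $F$ denotes the element \eqref{eq:Fsum}. For $A=1$ we have $b_1=0$ and $b_2=n\varphi_2$, and the coefficient of $n^h$ in $b_{2h}$ is $\varphi_2^h/h!$. Therefore
\begin{equation}\label{eq:first}
[\varepsilon^1]F=\frac{\varphi_2}{r^2}\,j(j-1),\qquad [j^{2h}\varepsilon^h]F=\frac{1}{h!}\Big(\frac{\varphi_2}{r^2}\Big)^h\qquad(A=1).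
\end{equation}
For $\Phi_r$ we have $\varphi_2=-r(2r-1)/2\neq0$, which gives the value of $a_1$ and the degree of $a_h$ quoted in Section~\ref{sec:intro}.

\begin{lemma}\label{lem:ident}
Let $r\ge2$ be an integer and $\Phi=\Phi_r$. For $A=1$, the coefficient of $\varepsilon^h$ in $F$ is the unique polynomial that equals $a_h(r,j)$ at all integers $j\ge h+1$. For $A=1+\sum_ic_ix^{z_i}$, the element $F$ is the series in Theorem~\ref{thm:awesome}.
\end{lemma}

\begin{proof}
Let $A=1$ and call the resulting element $F_1$. For $m\ge1$, $b_m=[x^m]e^{n\psi}$ is a polynomial in $n$ without constant term, so $b_m\varepsilon^m$ contains only powers $\varepsilon^h$ with $h\le m-1$. At an integer $j\ge1$ only $m\le j$ contribute, so $F_1(j)=j!\,M_j/(nr)^j$ has the shape \eqref{eq:ah}, and comparing powers of $\varepsilon$ proves the first claim. Thus $F_1=\sum_sa_s(r,j)\varepsilon^s$ has the value $j!\,M_j/(nr)^j$ at every integer $j\ge0$. For $A=1+\sum_ic_ix^{z_i}$, the right side of \eqref{eq:F} is $\frac{j!}{(nr)^j}\big(M_j+\sum_ic_iM_{j-z_i}\big)$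 with $M_t=0$ for $t<0$. If $j\ge z$, then $\frac{j!}{(nr)^j}M_{j-z}=\frac{(j)_z}{(nr)^z}F_1(j-z)$, and if $0\le j<z$, both sides vanish. So $F$ and the series of Theorem~\ref{thm:awesome} agree at all integers $j\ge0$.
\end{proof}

Recall that a series $g=g_1x+g_2x^2+\cdots$ with $g_1\ne0$ has a unique compositional inverse: there is exactly one $X\in p\mathbb C[[p]]$ with $g(X(p))=p$. It satisfies $X=p/g_1+\cdots$ and $X(g(x))=x$, so the substitution $w(x)\mapsto w(X(p))$ is a bijection from $x\mathbb C[[x]]$ onto $p\mathbb C[[p]]$. We apply this to $g=x\Phi'(x)=rx+\cdots$, which is where $r\neq0$ matters.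

\begin{theorem}\label{thm:general}
Let $r\ne0$, $\Phi\in rx+x^2\mathbb C[[x]]$, and $A\in\mathbb C[[x,1/n]]$ with $A(0,1/n)=1$. Let $F$ be given by \eqref{eq:F}, put $A_0(x)=A(x,0)$, and let $X(p)$ be the compositional inverse of $x\Phi'(x)$.
\begin{enumerate}
\item[(a)] $\ln F=nf_0(j/n)+f_1(j/n)+n^{-1}f_2(j/n)+\cdots$ with $f_i\in p\mathbb C[[p]]$. Equivalently, $[j^kn^{-h}]\ln F=0$ for $k\ge h+2$, and $\ln F$ vanishes at $j=0$.
\item[(b)] $f_0'(p)=\ln\dfrac{p}{rX(p)}$ and $f_1(p)=\ln A_0(X(p))+\dfrac12\ln\dfrac{pX'(p)}{X(p)}$.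
\item[(c)] For an integer $r\ge2$, $\Phi=\Phi_r$ and any $A$ as above, \eqref{eq:claims} holds, and for $h\ge1$
\[
[j^hn^{-h}]\ln F=[p^h]\ln A_0\Big(\frac{p(1-p/r)}{r(1-p)^2}\Big)+\frac1{2h}\Big(1+\frac1{r^h}-\Big(\frac2r-1\Big)^h\Big).
\]
\item[(d)] For fixed $r$, the map $(\Phi,A_0)\mapsto(f_0',f_1)$ is a bijection from $(rx+x^2\mathbb C[[x]])\times(1+x\mathbb C[[x]])$ onto $p\mathbb C[[p]]\times p\mathbb C[[p]]$. In particular, for an integer $r\ge2$, the law $[j^{h+1}n^{-h}]\ln F=\frac1{h(h+1)}(r^{-h}-2)$ for all $h\ge1$ holds if and only if $\Phi=\Phi_r$, whatever $A$ is.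
\item[(e)] Fix $r$ and $\Phi$. Two perturbations $A$ with different $A_0$ give different values of $[j^hn^{-h}]\ln F$ for some $h\ge1$. So, for $A=1+\sum_ic_ix^{z_i}$, the range $k\ge h+1$ is the largest range of the form $k\ge h+\kappa$ ($\kappa$ an integer) in which the coefficients $[j^kn^{-h}]\ln F$ are independent of the $c_i$. Also, the $c_i$ may not be allowed to grow like $n$: with $A=1+ncx^2$ and $c\ne0$ in place of $A=1$, the coefficient $[j^2n^{-1}]\ln F$ changes by $c/r^2$.
\end{enumerate}
\end{theorem}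

The expansion in (a) is read monomial by monomial: $p^k$ in $f_i$ contributes $j^kn^{1-i-k}$, so that
\begin{equation}\label{eq:dict}
[j^kn^{-h}]\ln F=[p^k]f_{h+1-k},\qquad f_i=0\text{ for }i<0 .
\end{equation}
As $\ln F\in\varepsilon\mathcal A$, this dictionary is the equivalence stated in (a). By Lemma~\ref{lem:ident}, Theorem~\ref{thm:awesome} is contained in (c), which also permits infinitely many $c_i$, and $c_i$ that are power series in $1/n$: any $A=1+\sum_{z\ge1}c_z(1/n)\,x^z$ is allowed.

Part (b) is what a saddle point computation suggests. Write $[x^j]Ae^{n\Phi}$ as a Cauchy integral of $A\,e^{n(\Phi(x)-p\ln x)}\,dx/(2\pi ix)$ with $p=j/n$. The exponent is stationary where $x\Phi'(x)=p$, that is, at $x=X(p)$, and its second derivative with respect to $\ln x$ is $nD$ with $D=Xg'(X)=X/X'$. The Gaussian approximation $A_0(X)e^{n\Phi(X)}X^{-j}(2\pi nD)^{-1/2}$ and Stirling's approximation $(2\pi j)^{1/2}(j/e)^j$ for $j!$ suggest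
\[
F\approx \exp\Big(n\Big[\Phi(X)-p+p\ln\frac{p}{rX}\Big]\Big)\,A_0(X)\,\Big(\frac{pX'}{X}\Big)^{1/2},
\]
and the derivative of the bracket is $\ln\frac p{rX}$ because $\Phi'(X)X'=pX'/X$. This is not a proof, and we do not use it: our series need not converge, and the theorem concerns individual coefficients of $j^kn^{-h}$.

\section{The quadratic case by hand}\label{sec:quad}

Take $r=1$, $\Phi=x+ax^2$, $A=1$. Then $e^{n\psi}=\sum_kn^ka^kx^{2k}/k!$, so $F=\sum_ka^k(j)_{2k}\,\varepsilon^k/k!$ and
\begin{equation}\label{eq:quadlog}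
\ln F=a(j)_2\,\varepsilon+\frac{a^2}2\big((j)_4-(j)_2^2\big)\varepsilon^2+\cdots=a\,j(j-1)\,\varepsilon-a^2j(j-1)(2j-3)\,\varepsilon^2+\cdots,
\end{equation}
since $(j-2)(j-3)-j(j-1)=-4j+6$. The degree drops from $4$ to $3$, but expanding the logarithm does not explain why.

The explanation comes from the differential equation. With $G=e^{n\Phi}=\sum G_jx^j$ we have $G'=n(1+2ax)G$, so $jG_j=nG_{j-1}+2anG_{j-2}$. Multiplying by $(j-1)!\,\varepsilon^j$ gives $F(j)=F(j-1)+2a\varepsilon(j-1)F(j-2)$. This linear recurrence does not bound degrees by $h$, and cannot, because $F$ itself has coefficients of degree $2h$. Divide instead by $F(j)$. For $Q(j)=F(j-1)/F(j)$ we get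
\[
Q(j)\,\big(1+2a\,\varepsilon(j-1)\,Q(j-1)\big)=1 .
\]
The factor $\varepsilon(j-1)$ does two things. It lets us compute $Q$ modulo $\varepsilon^{N+1}$ from $Q$ modulo $\varepsilon^N$, and it raises the degree in $j$ by one only while raising the order in $\varepsilon$ by one. From $Q\equiv1$ we get $Q\equiv1-2a(j-1)\varepsilon$; then the second factor is $1+2a(j-1)\varepsilon-4a^2(j-1)(j-2)\varepsilon^2$ modulo $\varepsilon^3$, and inverting it gives
\[
Q=1-2a(j-1)\,\varepsilon+4a^2(j-1)(2j-3)\,\varepsilon^2+\cdots .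
\]
The coefficient of $\varepsilon^h$ has degree $h$. The same bound then holds for $-\ln Q=\ln F(j)-\ln F(j-1)$, and undoing the difference costs one degree. The top terms form the series $\rho=1-2ap+8a^2p^2+\cdots$ in $p=j\varepsilon$. At top degree the shift $j\mapsto j-1$ is invisible, so $\rho(1+2ap\rho)=1$, that is, $X=p\rho$ solves $X+2aX^2=p$. Finally $-\ln\rho=2ap-6a^2p^2+\cdots$ is the derivative of $ap^2-2a^2p^3+\cdots$, which is the top-degree part of \eqref{eq:quadlog} divided by $n$. The next two sections carry out these steps in general.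

\section{The ratio equation and the degree bound}\label{sec:degree}

We return to general $r,\Phi,A$. To obtain one recurrence that includes $A$, we absorb $A$ into the exponent. Since $A(0,\varepsilon)=1$, we can write $\ln A=\sum_{s\ge1}\alpha_sx^s$ with $\alpha_s\in\mathbb C[[\varepsilon]]$. Put $\tilde\varphi_s=\varphi_s+\varepsilon\alpha_s\in\mathbb C[[\varepsilon]]$, so that $G=Ae^{n\Phi}=\exp\big(n\sum_s\tilde\varphi_sx^s\big)$. The perturbation enters with a factor $\varepsilon$; this is the reason it will not affect the top order.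

Let $\sigma$ be the ring automorphism $j\mapsto j-1$ of $\mathcal A$. It fixes $\varepsilon$, preserves each ideal $\varepsilon^N\mathcal A$, and therefore commutes with convergent sums and with $\ln$. Put $p=j\varepsilon$ and $Q=\sigma(F)/F\in1+\varepsilon\mathcal A$. For $Y\in\mathcal A$ define
\begin{equation}\label{eq:K}
K(Y)=1+\frac{\varepsilon\alpha_1}r+\sum_{s\ge2}s\tilde\varphi_s\,r^{-s}\prod_{i=1}^{s-1}(p-i\varepsilon)\,\sigma^iY .
\end{equation}
Since $p-i\varepsilon=\varepsilon(j-i)$, the $s$-th summand lies in $\varepsilon^{s-1}\mathcal A$. So the sum converges and $K(Y)\in1+\varepsilon\mathcal A$.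

\begin{lemma}\label{lem:rec}
In $\mathcal A$ we have
\begin{equation}\label{eq:rec}
p=\sum_{s\ge1}s\tilde\varphi_s\,r^{-s}\,\frac{\sigma^sF}{F}\prod_{i=0}^{s-1}(p-i\varepsilon)\qquad\text{and}\qquad Q\,K(Q)=1 .
\end{equation}
\end{lemma}

\begin{proof}
Write $G=\sum G_jx^j$. From $xG'=n\big(\sum_ss\tilde\varphi_sx^s\big)G$ we get $jG_j=n\sum_{s=1}^js\tilde\varphi_sG_{j-s}$. Multiply by $\varepsilon\,j!/(nr)^j$ and use $j!/(nr)^j=(j)_s\,\varepsilon^sr^{-s}\cdot(j-s)!/(nr)^{j-s}$. For integers $j\ge1$ this gives
\[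
j\varepsilon\,F(j)=\sum_{s\ge1}s\tilde\varphi_s\,r^{-s}\,\varepsilon^s(j)_s\,F(j-s),
\]
where the terms with $s>j$ may be included because $(j)_s=0$. Both sides are values of elements of $\mathcal A$, so the identity holds in $\mathcal A$. Dividing by the unit $F$ and writing $\varepsilon^s(j)_s=\prod_{i=0}^{s-1}(p-i\varepsilon)$ gives the first equation. Next, $\sigma^sF/F=\prod_{i=0}^{s-1}\sigma^iQ$ telescopes. The factors with $i=0$ contribute $pQ$ to every summand, and $\tilde\varphi_1/r=1+\varepsilon\alpha_1/r$, so the first equation reads $p=pQK(Q)$. We cancel $p$ in the domain $\mathcal A$.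
\end{proof}

The property that the example suggests for $Q$ is membership in
\[
\mathcal R=\Big\{\sum_hq_h(j)\varepsilon^h\in\mathcal A:\ \deg q_h\le h\text{ for all }h\Big\}.
\]
This is a subring, since $\deg q_a\le a$ and $\deg q'_b\le b$ give $\deg q_aq'_b\le a+b$. It contains $p$ and $\mathbb C[[\varepsilon]]$. It is stable under $\sigma$, which preserves degrees. It is closed under convergent sums, because each coefficient of such a sum is a finite sum. Consequently, if $y\in\mathcal R\cap(1+\varepsilon\mathcal A)$, then $y^{-1}$ and $\ln y$ lie in $\mathcal R$, being convergent series in $1-y$.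

\begin{lemma}\label{lem:Q}
$Q\in\mathcal R$.
\end{lemma}

\begin{proof}
We use two properties of $K$. First, if $Y\in\mathcal R$, then $K(Y)\in\mathcal R$: every factor in \eqref{eq:K} lies in $\mathcal R$, here using $\alpha_s\in\mathbb C[[\varepsilon]]$, and the sum converges. Second, if $Y\equiv Y'$ modulo $\varepsilon^N\mathcal A$, then $K(Y)\equiv K(Y')$ modulo $\varepsilon^{N+1}\mathcal A$: for $s\ge2$ the products $\prod_{i=1}^{s-1}\sigma^iY$ and $\prod_{i=1}^{s-1}\sigma^iY'$ are congruent modulo $\varepsilon^N$, and they are multiplied by at least one factor $\varepsilon(j-i)$.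

Write $Q=\sum q_h\varepsilon^h$, $q_0=1$. Let $N\ge1$ and suppose $\deg q_h\le h$ for $h<N$. Then $Q'=\sum_{h<N}q_h\varepsilon^h\in\mathcal R$, so $K(Q')^{-1}\in\mathcal R$. The identity $y^{-1}-y'^{-1}=(y'-y)y^{-1}y'^{-1}$ shows that $K(Q')^{-1}\equiv K(Q)^{-1}=Q$ modulo $\varepsilon^{N+1}$. Hence $q_N$ is the $\varepsilon^N$-coefficient of an element of $\mathcal R$, and $\deg q_N\le N$.
\end{proof}

To pass from degree bounds to the series $f_i$, we change coordinates. A monomial $j^k\varepsilon^h$ with $k\le h$ equals $p^k\varepsilon^{h-k}$, and $(k,h)\mapsto(k,h-k)$ is a bijection onto pairs of nonnegative integers. So $\mathcal R=\mathbb C[[p,\varepsilon]]$, the power series ring in two independent variables. The exponent of $\varepsilon$ in $\mathcal A$ becomes the total degree in $(p,\varepsilon)$. Thus a sum of elements of $\mathcal R$ that converges in $\mathcal A$ contributes finitely often to each monomial $p^k\varepsilon^m$, and we may extract the coefficient of $\varepsilon^m$ \emph{at fixed $p$} term by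 term. The shift $\sigma$ becomes the substitution $p\mapsto p-\varepsilon$, since the two maps agree on monomials and respect convergent sums.

\begin{proof}[Proof of Theorem~\ref{thm:general}(a)]
Write $\ln F=\sum_{h\ge1}\ell_h(j)\varepsilon^h$. Then
\begin{equation}\label{eq:diff}
\sum_{h\ge1}\big(\ell_h(j)-\ell_h(j-1)\big)\varepsilon^h=\ln F-\sigma\ln F=-\ln Q\in\mathcal R .
\end{equation}
If a polynomial $\ell$ has degree $d\ge1$ and leading coefficient $\lambda$, then $\ell(j)-\ell(j-1)$ has degree $d-1$ and leading coefficient $d\lambda$. Hence $\deg\ell_h\le h+1$, which says that $L=\varepsilon\ln F$ lies in $\mathcal R$. Write $L=\sum_if_i(p)\varepsilon^i$ in $\mathbb C[[p,\varepsilon]]$; dividing by $\varepsilon$ gives the expansion. By \eqref{eq:Fsum}, $F$ has the value $b_0=1$ at $j=0$, so $L(0,\varepsilon)=0$ and all $f_i(0)=0$.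
\end{proof}

Since $\ln F$ has no $\varepsilon^0$ term, \eqref{eq:dict} with $h=0$, $k=1$ gives $[p]f_0=0$, so $f_0\in p^2\mathbb C[[p]]$.

\section{The leading term}\label{sec:leading}

The difference equation $QK(Q)=1$ is hard to solve because of the shifts $\sigma^i$. They disappear at top degree. Let $\tau:\mathcal R\to\mathbb C[[p]]$ be the ring homomorphism that sets $\varepsilon=0$ at fixed $p$; in the old coordinates, $\tau\big(\sum q_h\varepsilon^h\big)=\sum_h([j^h]q_h)\,p^h$. It commutes with convergent sums, hence with $\ln$, and $\tau\sigma=\tau$ because $p-\varepsilon$ and $p$ have the same image.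

\begin{proof}[Proof of the formula for $f_0'$]
Put $\rho=\tau(Q)\in1+p\mathbb C[[p]]$. Since $\tau(\tilde\varphi_s)=\varphi_s$ and $\tau(\varepsilon\alpha_1)=0$, applying $\tau$ to $QK(Q)=1$ and multiplying by $p$ gives
\[
p\rho+\sum_{s\ge2}s\varphi_sr^{-s}(p\rho)^s=p,\qquad\text{that is,}\qquad g(p\rho/r)=p,\quad g=x\Phi'=\sum_{s\ge1}s\varphi_sx^s .
\]
By uniqueness of the inverse, $p\rho/r=X(p)$, and so $\tau(-\ln Q)=-\ln\rho=\ln\frac p{rX}$. On the other hand, as $\deg\ell_h\le h+1$, the $j^h$-coefficient of $\ell_h(j)-\ell_h(j-1)$ is $(h+1)[j^{h+1}]\ell_h=(h+1)[p^{h+1}]f_0=[p^h]f_0'$. Applying $\tau$ to \eqref{eq:diff} therefore gives $[p^h]f_0'=[p^h]\ln\frac p{rX}$ for $h\ge1$, and both series have constant term $0$.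
\end{proof}

It remains to invert $x\Phi_r'$. Inverting an algebraic series usually gives nothing simple; here the inverse is rational.

\begin{lemma}\label{lem:X}
For an integer $r\ge2$ and $\Phi=\Phi_r$,
\[
X(p)=\frac pr\cdot\frac{1-p/r}{(1-p)^2}.
\]
\end{lemma}

\begin{proof}
Since $u_1=r$, we have $\Phi_r=-\sum_{s\ge1}\frac{u_s}s(-x)^s$, and since $u_0=1$,
\[
g(x)=x\Phi_r'(x)=-\sum_{s\ge1}u_s(-x)^s=1-T_r(-x).
\]
So $g(X)=p$ says $T_r(-X)=1-p$. Let $W$ be the series $\sqrt{1+4(r-1)x}$ evaluated at $x=X$. Then $W^2=1+4(r-1)X$ and $2(r-1)=(1-p)(r-2+rW)$. Solving for $W$, we get $rW(1-p)=2(r-1)-(r-2)(1-p)=r+(r-2)p$, so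
\[
W=\frac{1+(1-\frac2r)p}{1-p},\qquad W-1=\frac{2(1-\frac1r)p}{1-p},\qquad W+1=\frac{2(1-\frac pr)}{1-p}.
\]
Multiplying the last two gives $4(r-1)X=4\,\frac{r-1}r\,p\,(1-\frac pr)/(1-p)^2$, and we divide by $4(r-1)$.
\end{proof}

The assumption $r\ge2$ was used only to have $r\ne0$ and $r\neq1$; for $r=1$ the formula for $T_r$ reads $0/0$.

\begin{proof}[Proof of Theorem~\ref{thm:awesome} and of \eqref{eq:claims} in Theorem~\ref{thm:general}(c)]
Let $\Phi=\Phi_r$ and let $A$ be arbitrary. The vanishing for $k\ge h+2$ is part (a). By Lemma~\ref{lem:X},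
\[
f_0'=\ln\frac p{rX}=2\ln(1-p)-\ln(1-p/r)=\sum_{h\ge1}\frac{p^h}h\Big(\frac1{r^h}-2\Big),
\]
and $[j^{h+1}n^{-h}]\ln F=[p^{h+1}]f_0=\frac1{h+1}[p^h]f_0'$. This proves \eqref{eq:claims}, and Lemma~\ref{lem:ident} shows that the series in Theorem~\ref{thm:awesome} is such an $F$.
\end{proof}

\section{The next order}\label{sec:next}

The previous section used the coefficient of $\varepsilon^0$, at fixed $p$, of the recurrence. The coefficient of $\varepsilon^1$ is a linear equation for $f_1'$. In this section $O(\varepsilon^2)$ denotes an element of $\varepsilon^2\mathbb C[[p,\varepsilon]]$.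

\begin{proof}[Proof of the formula for $f_1$]
Let $L=\varepsilon\ln F=\sum f_i(p)\varepsilon^i$. Taylor's formula $f(p-s\varepsilon)=\sum_t f^{(t)}(p)(-s\varepsilon)^t/t!$ gives
\[
\ln\frac{\sigma^sF}F=\frac{L(p-s\varepsilon,\varepsilon)-L(p,\varepsilon)}\varepsilon=-sf_0'+\varepsilon\Big(\frac{s^2}2f_0''-sf_1'\Big)+O(\varepsilon^2).
\]
Also $\prod_{i=0}^{s-1}(p-i\varepsilon)=p^s-\varepsilon\frac{s(s-1)}2p^{s-1}+O(\varepsilon^2)$ and $\tilde\varphi_s=\varphi_s+\varepsilon\alpha_s^0+O(\varepsilon^2)$, where $\alpha_s^0=\alpha_s(0)$, so that $\ln A_0=\sum_s\alpha_s^0x^s$. By the formula for $f_0'$ we have $r^{-s}p^se^{-sf_0'}=X^s$. Insert all this into the first equation of \eqref{eq:rec}, whose summands lie in $\mathcal R$, and take the coefficient of $\varepsilon^1$ at fixed $p$. The left side $p$ contributes $0$, so, computing with Laurent series in $p$,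
\begin{equation}\label{eq:eps1}
0=\sum_ss\alpha_s^0X^s+\sum_ss\varphi_sX^s\Big(-\frac{s^2-s}{2p}+\frac{s^2}2f_0''-sf_1'\Big).
\end{equation}
The sums that occur are values at $x=X(p)$ of derivatives with respect to $\theta=x\frac d{dx}$, which multiplies $x^s$ by $s$. We convert $\theta$ into a derivative in $p$. Let $D=X/X'=p+\cdots$. For any $w\in\mathbb C[[x]]$ the chain rule gives $(\theta w)(X)=Xw'(X)=D\frac d{dp}w(X)$. Starting from $g(X)=p$ we obtain
\[
\sum_ss^2\varphi_sX^s=(\theta g)(X)=D,\qquad\sum_ss^3\varphi_sX^s=(\theta^2g)(X)=DD',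
\]
and $\sum_ss\alpha_s^0X^s=D\frac d{dp}\ln A_0(X)$. Moreover $f_0''=\frac1p-\frac{X'}X=\frac1p-\frac1D$. Thus \eqref{eq:eps1} becomes
\[
Df_1'=D\frac d{dp}\ln A_0(X)-\frac{DD'-D}{2p}+\frac{DD'}2\Big(\frac1p-\frac1D\Big)=D\frac d{dp}\ln A_0(X)+\frac D{2p}-\frac{D'}2 .
\]
Dividing by $D$ gives $f_1'=\frac d{dp}\big[\ln A_0(X)+\frac12\ln\frac pD\big]$, where $p/D=pX'/X$ has constant term $1$. The bracket and $f_1$ both vanish at $p=0$, so they are equal. This completes the proof of (b).
\end{proof}

\begin{proof}[End of the proof of (c)]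
By \eqref{eq:dict}, $[j^hn^{-h}]\ln F=[p^h]f_1$. Logarithmic differentiation of Lemma~\ref{lem:X} gives
\[
\frac{pX'}X=1-\frac{p/r}{1-p/r}+\frac{2p}{1-p}=\frac{1-(\frac2r-1)p}{(1-p)(1-\frac pr)};
\]
in the numerator $(1-p)(1-\frac pr)-\frac pr(1-p)+2p(1-\frac pr)$ the terms in $p^2$ cancel and the terms in $p$ add up to $p-\frac{2p}r$. Using $-\ln(1-tp)=\sum_ht^hp^h/h$ for $t=1$, $\frac1r$ and $\frac2r-1$, we find that $\frac12\ln\frac{pX'}X$ has $p^h$-coefficient $\frac1{2h}\big(1+r^{-h}-(\frac2r-1)^h\big)$.
\end{proof}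

\begin{example}
For $\Phi_r$, $A=1$ and $h=1$, the coefficient of $\varepsilon$ in $\ln F$ is $a_1=-\frac{2r-1}{2r}(j^2-j)$. So $[j^2n^{-1}]\ln F=\frac12(\frac1r-2)$ and $[jn^{-1}]\ln F=1-\frac1{2r}=\frac12\big(1+\frac1r-\frac2r+1\big)$, as (c) asserts. In the quadratic case of Section~\ref{sec:quad}, $X=p-2ap^2+8a^2p^3+\cdots$ and $D=(\theta g)(X)=X+4aX^2=p(1+2ap-8a^2p^2+\cdots)$, so $f_1=\frac12\ln\frac pD=-ap+5a^2p^2+\cdots$; these are the coefficients of $j\varepsilon$ and $j^2\varepsilon^2$ in \eqref{eq:quadlog}.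
\end{example}

\section{Converse and sharpness}\label{sec:converse}

Part (b) is triangular: $f_0'$ depends only on $\Phi$, and for given $\Phi$ the series $f_1$ depends only on $A_0$. Both dependences can be inverted.

\begin{proof}[Proof of (d)]
By (b), the map is well defined and takes values in $p\mathbb C[[p]]\times p\mathbb C[[p]]$. Let $w,v\in p\mathbb C[[p]]$. The equation $f_0'=w$ holds exactly when the inverse of $x\Phi'$ is $X=pe^{-w}/r$. This series has linear coefficient $1/r\ne0$, so it has a unique compositional inverse $g=rx+\cdots$, and $\Phi=\sum_s\frac{[x^s]g}sx^s$ is the unique element of $rx+x^2\mathbb C[[x]]$ with $x\Phi'=g$. With this $\Phi$, the equation $f_1=v$ reads $\ln A_0(X(p))=v-\frac12\ln\frac{pX'}X$, and the right side lies in $p\mathbb C[[p]]$. Substitution of $X$ is a bijection from $x\mathbb C[[x]]$ onto $p\mathbb C[[p]]$, with inverse $p\mapsto g(x)$, and $\ln$ is a bijection from $1+x\mathbb C[[x]]$ onto $x\mathbb C[[x]]$. So there is exactly one solution $A_0$.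

For the last assertion, the law prescribes $[p^h]f_0'=\frac1h(r^{-h}-2)$ for all $h\ge1$, hence all of $f_0'$. It holds for $\Phi_r$ and every $A$ by (c), and $f_0'$ determines $\Phi$.
\end{proof}

\begin{proof}[Proof of (e)]
For fixed $\Phi$ the map $A_0\mapsto f_1$ is injective by (d), and the coefficients of $f_1\in p\mathbb C[[p]]$ are the numbers $[j^hn^{-h}]\ln F$, $h\ge1$. This is the first statement. For instance, replacing $A=1$ by $A=1+cx^z$ adds $\ln(1+cX^z)=c\,p^z/r^z+\cdots$ to $f_1$. So independence of the $c_i$ fails in the range $k\ge h$, hence in every range $k\ge h+\kappa$ with $\kappa\le0$, since these contain it. By (a) and (b) independence holds for $k\ge h+1$.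

The series $A=1+ncx^2$ is outside the hypotheses, but the proof of Lemma~\ref{lem:poly} still applies. If $b_m^0=[x^m]e^{n\psi}$, with $b^0_m=0$ for $m<0$, then $b_m=b_m^0+ncb_{m-2}^0$ is a polynomial in $n$ of degree at most $m/2$, and $b_0=1$. So \eqref{eq:Fsum} defines $F\in1+\varepsilon\mathcal A$. The coefficient of $\varepsilon$ in $\ln F$ equals that in $F$ and comes from $m\le2$. Here $b_1=0$ and $b_2=n(\varphi_2+c)$, so it equals $(\varphi_2+c)\,j(j-1)/r^2$, which exceeds the value \eqref{eq:first} for $A=1$ by $c\,j(j-1)/r^2$.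
\end{proof}

In this last case $\alpha_2=nc$, so $\tilde\varphi_2=\varphi_2+c$ does not reduce to $\varphi_2$ at $\varepsilon=0$; this is the step of Section~\ref{sec:leading} that needs $A$ to be a power series in $1/n$.

\begin{remark}
The random pairing of Section~\ref{sec:intro} predicts the top order but not the next one. Since $S_2(j)=\frac13j^3-\frac12j^2+\frac16j$, the series \eqref{eq:E} has $[j^2n^{-2}]\ln E=\frac14(2-r^{-2})$. For $\Phi_r$ and $A=1$, part (c) gives $[j^2n^{-2}]\ln F=\frac14(4r^{-1}-3r^{-2})$. The difference is $\frac12(1-\frac1r)^2\ne0$.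
\end{remark}

\begin{thebibliography}{1}

\bibitem{Fed}
Paul Federbush, \emph{The Genius Conjectures (via Bell Polynomials)}, arXiv:2002.03814 (2020).

\end{thebibliography}
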